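# Type and cotype do not compare the real and the complex interpolation methods

## 1. Theorem A: both embeddings fail at every exponent

**Theorem A.** Fix $\theta\in(0,1)$.

1. For every $p\in(1,2]$ there is an interpolation couple $(X_0,X_1)$, with $X_0$ and $X_1$ isometric to the same closed subspace of a scalar space $L^s$, $2<s<\infty$ (so both have type $2$, hence type $p$), such that
$$(X_0,X_1)_{\theta,p}\not\hookrightarrow[X_0,X_1]_\theta .$$
2. For every $q\in[2,\infty)$ there is an interpolation couple $(X_0,X_1)$, with $X_0$ and $X_1$ isometric to the same closed subspace of a scalar space $L^s$, $1<s<2$ (so both have cotype $2$, hence cotype $q$), such that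
$$[X_0,X_1]_\theta\not\hookrightarrow(X_0,X_1)_{\theta,q}.$$

Here $(X_0,X_1)_{\theta,r}$ is the real interpolation space, $[X_0,X_1]_\theta$ the complex one, and $\hookrightarrow$ means continuous embedding. All Banach spaces are complex.

Let me say what the theorem answers. For every couple one has
$$(X_0,X_1)_{\theta,1}\hookrightarrow[X_0,X_1]_\theta\hookrightarrow(X_0,X_1)_{\theta,\infty}.$$
The real scale grows with its second index, so one would like to replace $1$ by something larger and $\infty$ by something smaller, using the geometry of $X_0$ and $X_1$. Two results of this kind are the background.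

* **Peetre's theorem.** If $X_j$ has Fourier type $p_j\in[1,2]$ for $j=0,1$ and $\frac1p=\frac{1-\theta}{p_0}+\frac\theta{p_1}$, then $(X_0,X_1)_{\theta,p}\hookrightarrow[X_0,X_1]_\theta\hookrightarrow(X_0,X_1)_{\theta,p'}$.
* **Domains of operators.** If $X$ has type $p$ and cotype $q$, and $A$ is a sectorial operator on $X$ with a bounded $H^\infty$-calculus of some angle in $(0,\pi)$, then $(X,D(A))_{\theta,p}\hookrightarrow[X,D(A)]_\theta\hookrightarrow(X,D(A))_{\theta,q}$ for all $\theta\in(0,1)$.

The second result needs only type and cotype, which are weaker than Fourier type, but it concerns special couples. The problem, taken from Mark Veraar and Lutz Weis, "Estimates for vector-valued holomorphic functions and Littlewood-Paley-Stein theory", arXiv:1506.08013 (2015), asks whether type and cotype suffice for all couples: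

* (i) If $X_0,X_1$ both have type $p\in(1,2]$, is $(X_0,X_1)_{\theta,p}\hookrightarrow[X_0,X_1]_\theta$?
* (ii) If $X_0,X_1$ both have cotype $q\in[2,\infty)$, is $[X_0,X_1]_\theta\hookrightarrow(X_0,X_1)_{\theta,q}$?

Theorem A says that both are false, for every $\theta\in(0,1)$, every $p\in(1,2]$ and every $q\in[2,\infty)$, and that the spaces can be subspaces of a reflexive $L^s$ with the best possible type, respectively cotype. The same couple yields more: Theorem B gives exact exponents (Section 8), Theorem C shows that Fourier type is the right condition (Section 9), and Theorem D shows that bounded imaginary powers cannot replace the $H^\infty$-calculus (Section 10). In the opposite direction, Theorem E shows that (i) and (ii) hold for couples of lattices (Section 11).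

## 2. The two interpolation methods, type, cotype and Fourier type

**Notation.** $\mathbb T=\mathbb R/2\pi\mathbb Z$ carries normalized Lebesgue measure, $e_k(t)=e^{ikt}$, $\hat f(k)=\int_{\mathbb T} f\,e_{-k}$, $s'$ is the conjugate exponent of $s$, and $1/\infty=0$. The letters $\varepsilon_k$ denote independent Rademacher variables (random signs). $\ell^r$-norms with $r=\infty$ are suprema.

**Real method.** An interpolation couple is a pair of Banach spaces embedded continuously in one Hausdorff topological vector space. For $x\in X_0+X_1$ and $t>0$ put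
$$K(t,x)=\inf\{\|a\|_{X_0}+t\|b\|_{X_1}:x=a+b\},$$
and $\|x\|_{\theta,r}=\|t^{-\theta}K(t,x)\|_{L^r(dt/t)}$. For $2^{-j-1}\le t\le2^{-j}$ we have $\frac12K(2^{-j},x)\le K(2^{-j-1},x)\le K(t,x)\le K(2^{-j},x)$, so an equivalent norm, with constants depending only on $\theta,r$, is
$$\big\|\big(2^{j\theta}K(2^{-j},x)\big)_{j\in\mathbb Z}\big\|_{\ell^r}.\tag{1}$$
The discrete $J$-method gives the same space for every $r\in[1,\infty]$: with $J(t,x)=\max(\|x\|_{X_0},t\|x\|_{X_1})$, an equivalent norm is the infimum of $\|(2^{-k\theta}J(2^k,x_k))_k\|_{\ell^r}$ over all representations $x=\sum_{k\in\mathbb Z}x_k$, convergent in $X_0+X_1$, with $x_k\in X_0\cap X_1$. Note that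
$$2^{-k\theta}J(2^k,x_k)=\max_{j=0,1}\|2^{k(j-\theta)}x_k\|_{X_j}.$$

**Complex method.** Call $F$ admissible if it is bounded and continuous from the closed strip $0\le\operatorname{Re}z\le1$ into $X_0+X_1$, analytic inside, and $\tau\mapsto F(j+i\tau)$ is bounded and continuous into $X_j$ for $j=0,1$. Put $\|F\|_{\mathcal F}=\max_j\sup_\tau\|F(j+i\tau)\|_{X_j}$ and $\|x\|_{[X_0,X_1]_\theta}=\inf\{\|F\|_{\mathcal F}:F(\theta)=x\}$. Some authors also require $F(j+i\tau)\to0$ as $|\tau|\to\infty$. This does not change the norm: on the strip, with $z=\sigma+i\tau$,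
$$|e^{\delta(z^2-\theta^2)}|=e^{\delta(\sigma^2-\tau^2-\theta^2)}\le e^\delta ,$$
so replacing $F$ by $e^{\delta(z^2-\theta^2)}F$ produces decay, keeps $F(\theta)$, and costs a factor $e^\delta$ with $\delta>0$ arbitrary.

We use three textbook facts. The space $X_0\cap X_1$ is dense in $(X_0,X_1)_{\theta,r}$ for $r<\infty$ and in $[X_0,X_1]_\theta$. All these spaces embed continuously in $X_0+X_1$. Finally, the three lines theorem: if $G$ is bounded and continuous on the closed strip with values in a Banach space, analytic inside, and $\|G\|\le M$ on both boundary lines, then $\|G\|\le M$ everywhere.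

**Type and cotype.** $X$ has type $p\in[1,2]$ if
$$\Big(\mathbb E\Big\|\sum_k\varepsilon_kx_k\Big\|^2\Big)^{1/2}\le C\Big(\sum_k\|x_k\|^p\Big)^{1/p}$$
for all finite families, and cotype $q\in[2,\infty]$ if $(\sum_k\|x_k\|^q)^{1/q}\le C\big(\mathbb E\|\sum_k\varepsilon_kx_k\|^2\big)^{1/2}$. Since $\ell^p$-norms decrease in $p$, type $2$ implies type $p$ for all $p\le2$ and cotype $2$ implies cotype $q$ for all $q\ge2$. Closed subspaces inherit both properties.

**Example.** $L^s$ has type $2$ for $2\le s<\infty$ and cotype $2$ for $1\le s\le2$. For $s\ge2$, by Hölder, Fubini, Khintchine's inequality and the triangle inequality in $L^{s/2}$,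
$$\Big(\mathbb E\Big\|\sum\varepsilon_kx_k\Big\|_s^2\Big)^{1/2}\le\Big(\mathbb E\Big\|\sum\varepsilon_kx_k\Big\|_s^s\Big)^{1/s}\le C\Big\|\Big(\sum|x_k|^2\Big)^{1/2}\Big\|_s\le C\Big(\sum\|x_k\|_s^2\Big)^{1/2}.$$
For $s\le2$, by the triangle inequality in $\ell^{2/s}$, Khintchine, Fubini and Hölder,
$$\Big(\sum\|x_k\|_s^2\Big)^{1/2}\le\Big\|\Big(\sum|x_k|^2\Big)^{1/2}\Big\|_s\le C\Big(\mathbb E\Big\|\sum\varepsilon_kx_k\Big\|_s^s\Big)^{1/s}\le C\Big(\mathbb E\Big\|\sum\varepsilon_kx_k\Big\|_s^2\Big)^{1/2}.$$
In general $L^s$, $1\le s<\infty$, has type $\min(s,2)$ and cotype $\max(s,2)$.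

**Fourier type.** $X$ has Fourier type $p\in[1,2]$ if the Fourier transform is bounded from $L^p(\mathbb R;X)$ to $L^{p'}(\mathbb R;X)$. For $p\in(1,2]$ this is equivalent to each of the following (Kwapień; see Hytönen–van Neerven–Veraar–Weis, *Analysis in Banach Spaces I*, Section 2.4):

* $(x_k)\mapsto\sum_ke_kx_k$ is bounded from $\ell^p(\mathbb Z;X)$ to $L^{p'}(\mathbb T;X)$;
* $f\mapsto\hat f$ is bounded from $L^p(\mathbb T;X)$ to $\ell^{p'}(\mathbb Z;X)$.

**Example.** $\mathbb C$ has Fourier type $p$ for every $p\in[1,2]$; this is the Hausdorff–Young inequality. Section 4 shows that $L^s(\mathbb T)$ with $2<s<\infty$ does not have Fourier type $r$ for any $r\in(s',2]$, although it has type $2$.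

## 3. Weighted sequence spaces, where both statements are true

Let $1\le s<\infty$, $X_0=\ell^s$ and $X_1=\ell^s(2^k)=\{x:(2^kx_k)_{k\ge0}\in\ell^s\}$, with its natural norm. Write an element of finite support as $x=(2^{-k\theta}c_k)_{k\ge0}$.

*Complex norm: it equals $\|c\|_{\ell^s}$.* The function $F(z)=e^{\delta(z^2-\theta^2)}(2^{-kz}c_k)_k$ has $F(\theta)=x$, and both $\|F(i\tau)\|_{X_0}$ and $\|F(1+i\tau)\|_{X_1}$ are at most $e^\delta\|c\|_{\ell^s}$. Conversely, if $F$ is admissible with $F(\theta)=x$, let $G(z)=(2^{kz}F(z)_k)_{0\le k\le N}$. On $\operatorname{Re}z=j$ we have $\|G(z)\|_{\ell^s}\le\|F(z)\|_{X_j}$, so the three lines theorem gives $\|(c_k)_{k\le N}\|_{\ell^s}\le\|F\|_{\mathcal F}$.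

*Real norm: it is equivalent to $\|c\|_{\ell^r}$.* If $x=a+b$ then $|x_k|\le\|a\|_{X_0}+2^{-k}\|b\|_{X_1}$, so $|x_k|\le K(2^{-k},x)$ and $\|c\|_{\ell^r}=\|(2^{k\theta}|x_k|)\|_{\ell^r}$ is at most (1). The $k$-th unit vector has norm $1$ in $X_0$ and $2^k$ in $X_1$, so
$$2^{j\theta}K(2^{-j},x)\le\sum_k2^{j\theta}\min(1,2^{k-j})|x_k|=\sum_k\kappa_{j-k}|c_k|,\qquad\kappa_m=2^{m\theta}\min(1,2^{-m}),$$
and $\kappa\in\ell^1(\mathbb Z)$; Young's inequality gives the upper bound.

Finite sequences are dense in $X_1=X_0\cap X_1$, so for $r<\infty$ we get $(X_0,X_1)_{\theta,r}\hookrightarrow[X_0,X_1]_\theta$ exactly when $r\le s$, and $[X_0,X_1]_\theta\hookrightarrow(X_0,X_1)_{\theta,r}$ exactly when $r\ge s$. If $\ell^s$ has type $p$, then testing on $n$ unit vectors gives $n^{1/s}\le Cn^{1/p}$, so $p\le s$ and (i) holds for this couple. If it has cotype $q<\infty$, then $n^{1/q}\le Cn^{1/s}$, so $q\ge s$ and (ii) holds.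

Keep the shape of the two formulas. With $u_k$ the unit vectors,
$$\text{complex norm}=\Big\|\sum_kc_ku_k\Big\|_{X_0},\qquad\text{real norm}\eqsim\|c\|_{\ell^r}.$$
The first formula used, in essence, that multiplying the $k$-th coordinate by $2^{ik\tau}$ is an isometry.

## 4. Random signs against characters in $L^s$

How would one prove (i)? Start from the $J$-method and take a finite sum $x=\sum_{k\in I}x_k$, $x_k\in X_0\cap X_1$. The natural analytic function through $x$ is
$$F(z)=e^{\delta(z^2-\theta^2)}\sum_{k\in I}2^{k(z-\theta)}x_k,\qquad F(\theta)=x.$$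
On the boundary, put $u_k=2^{k(j-\theta)}x_k$. Then
$$\|F(j+i\tau)\|_{X_j}\le e^\delta\Big\|\sum_{k\in I}2^{ik\tau}u_k\Big\|_{X_j}.$$
The triangle inequality bounds this by $e^\delta\sum_k\|u_k\|_{X_j}$. That is the trivial embedding of $(X_0,X_1)_{\theta,1}$ for finite sums, and nothing of the geometry was used. To reach $(X_0,X_1)_{\theta,p}$ this way we want a bound by $(\sum\|u_k\|_{X_j}^p)^{1/p}$. Type gives such a bound for $\sum_k\varepsilon_ku_k$ with random signs. Here the coefficients are not random signs but the characters $2^{ik\tau}=e_k(\tau\log2)$. Nor can we insert signs into $F$, because then $F(\theta)$ would no longer be $x$.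

Characters can really be worse. Let $Y=L^s(\mathbb T)$ with $2<s<\infty$ and $u_k=e_k\in Y$ for $0\le k<N$. Random signs give $\big(\mathbb E\|\sum_{k<N}\varepsilon_ku_k\|_Y^2\big)^{1/2}\le C\sqrt N$, by type $2$. For characters, let $D_N=\sum_{k=0}^{N-1}e_k$. For every $t$,
$$\Big\|\sum_{k<N}e_k(t)u_k\Big\|_Y=\|D_N(t+\cdot)\|_{L^s}=\|D_N\|_{L^s}.$$
The size of this is as follows.

**Lemma 1.** For $1<s<\infty$ there are $c_s,C_s>0$ with
$$c_sN^{1/s'}\le\|D_N\|_{L^s}\le C_sN^{1/s'}\qquad(N\ge1).\tag{2}$$

*Proof.* For $|t|\le1/N$ and $0\le k<N$ we have $|kt|\le1$, so $|D_N(t)|\ge\operatorname{Re}D_N(t)\ge N\cos1\ge N/2$. This set has normalized measure $\frac1{\pi N}$, so $\|D_N\|_s^s\ge(N/2)^s\frac1{\pi N}$, which is a constant times $N^{s-1}$; and $(s-1)/s=1/s'$. For the upper bound, $|D_N(t)|=|\sin(Nt/2)/\sin(t/2)|\le\pi/|t|$ for $0<|t|\le\pi$, and $|D_N|\le N$. Hence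
$$\|D_N\|_s^s\le\frac1\pi\Big(\int_0^{1/N}N^s\,dt+\pi^s\int_{1/N}^\infty t^{-s}\,dt\Big)=\frac1\pi\Big(1+\frac{\pi^s}{s-1}\Big)N^{s-1}.\qquad\square$$

Since $s>2$, we have $1/s'>1/2$: the character sum is much larger than $\sqrt N$, for *every* $t$, so no averaging in $\tau$ will repair the estimate. As a by-product, if $L^s(\mathbb T)$ had Fourier type $r\in(1,2]$, the family $(u_k)$ would give $c_sN^{1/s'}\le CN^{1/r}$, so $r\le s'$; this is the claim made in Section 2.

So this argument stops at the passage from characters to signs. It is not yet a counterexample: for a given $x$ some other $F$ could be better. We need a couple in which a bad $F$ is, in effect, forced. Section 3 tells us how to get one. Keep the mechanism of the weighted couple, where multiplying the $k$-th coordinate by $2^{ik\tau}$ is isometric, but replace the unit vectors of $\ell^s$ by the exponentials $e_k$ in $L^s$. Multiplication of the $k$-th Fourier coefficient by $2^{ik\tau}$ is then a *translation*, hence still isometric, while changes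 of signs are not.

## 5. A couple built from translations on $H^s(\mathbb T;X)$

Let $X\ne0$ be a complex Banach space and $1\le s<\infty$. For Theorem A we need only $X=\mathbb C$; a general $X$ costs nothing and serves Theorem C. Put
$$H=H^s(\mathbb T;X)=\{f\in L^s(\mathbb T;X):\hat f(k)=0\text{ for }k<0\},$$
a closed subspace of $L^s(\mathbb T;X)$, because $\|\hat f(k)\|\le\|f\|_{L^1}\le\|f\|_{L^s}$. Let $\mathcal P\subset H$ be the set of finite sums $\sum_{k\ge0}e_kx_k$, $x_k\in X$. The Fejér means
$$K_Nf=\sum_{k=0}^N\Big(1-\frac k{N+1}\Big)e_k\hat f(k)$$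
are convolutions with the Fejér kernel (only $k\ge0$ contributes on $H$), so they are contractions on $H$ and $K_Nf\to f$. In particular $\mathcal P$ is dense in $H$.

For $\operatorname{Re}z>0$ put
$$R^zf=\sum_{k\ge0}2^{-kz}e_k\hat f(k),\qquad f\in H.$$
The series converges absolutely in $H$ since $\|2^{-kz}e_k\hat f(k)\|_H\le2^{-k\operatorname{Re}z}\|f\|_H$. So $R^z$ is bounded, and it is injective because $f$ is determined by its Fourier coefficients. On $\mathcal P$ the same formula defines $R^z$ for all $z\in\mathbb C$, with $R^zR^w=R^{z+w}$, and for real $\tau$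
$$(R^{i\tau}f)(t)=\sum_ke^{ik(t-\tau\log2)}x_k=f(t-\tau\log2).$$
Hence $R^{i\tau}$ is isometric on $\mathcal P$ for the norm of $H$. Set $R=R^1$ and
$$X_0=H,\qquad X_1=R(H),\qquad\|Rf\|_{X_1}:=\|f\|_H .$$

The space $X_1$ is isometric to $X_0=H$, a closed subspace of $L^s(\mathbb T;X)$. Since $\|Rf\|_H\le\sum_k2^{-k}\|f\|_H=2\|f\|_H$, we have $X_1\hookrightarrow X_0$. Therefore $X_0\cap X_1=X_1$ and $X_0+X_1=X_0=H$ with equivalent norms. As $R:H\to X_1$ is an isometry onto, $\mathcal P$ is dense in $H$ and $R(\mathcal P)=\mathcal P$, the set $\mathcal P$ is dense in $X_0\cap X_1$.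

For $X=\mathbb C$ and one coefficient, $\|e_k\|_{X_0}=1$ and $\|e_k\|_{X_1}=2^k$, exactly as for the unit vectors in Section 3.

**Proposition 2.** Let $\theta\in(0,1)$, $r\in[1,\infty]$ and $f=\sum_ke_kx_k\in\mathcal P$. Then

* (a) $\|R^\theta f\|_{[X_0,X_1]_\theta}=\|f\|_{L^s(\mathbb T;X)}$;
* (b) $\|R^\theta f\|_{(X_0,X_1)_{\theta,r}}\eqsim_{\theta,r}\big(\sum_k\|x_k\|^r\big)^{1/r}$ (a supremum if $r=\infty$), with constants depending only on $\theta$ and $r$.

*Proof.* **Step 1: upper bound in (a), by the natural function.** For $\delta>0$ let $F(z)=e^{\delta(z^2-\theta^2)}R^zf$. This is a finite sum of scalar entire functions times elements of $X_0\cap X_1$, it is bounded on the strip and decays at infinity there, so it is admissible, and $F(\theta)=R^\theta f$. On the two lines,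
$$\|F(i\tau)\|_{X_0}\le e^\delta\|R^{i\tau}f\|_H=e^\delta\|f\|_H,\qquad\|F(1+i\tau)\|_{X_1}\le e^\delta\|R(R^{i\tau}f)\|_{X_1}=e^\delta\|R^{i\tau}f\|_H=e^\delta\|f\|_H .$$
Let $\delta\to0$.

**Step 2: lower bound in (a), for every admissible function.** The purpose is to show that no competitor beats Step 1. Let $F$ be admissible with $F(\theta)=R^\theta f$, and $M=\|F\|_{\mathcal F}$. We undo $R^z$; since $R^{-z}$ is unbounded on $H$, we first truncate with $K_N$:
$$G_N(z)=R^{-z}K_NF(z)=\sum_{k=0}^N\Big(1-\frac k{N+1}\Big)2^{kz}e_k\,\widehat{F(z)}(k).$$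
The map $g\mapsto\hat g(k)$ is bounded from $H=X_0+X_1$ to $X$ and $|2^{kz}|\le2^N$ on the strip for $k\le N$. So $G_N$ is bounded and continuous into $H$ on the closed strip and analytic inside.

On $\operatorname{Re}z=0$: $\|G_N(i\tau)\|_H=\|R^{-i\tau}K_NF(i\tau)\|_H=\|K_NF(i\tau)\|_H\le M$. On $\operatorname{Re}z=1$: write $F(1+i\tau)=Rh_\tau$ with $\|h_\tau\|_H\le M$. The $k$-th coefficient of $F(1+i\tau)$ is $2^{-k}\hat h_\tau(k)$, so the factor $2^{k(1+i\tau)}$ turns it into $2^{ik\tau}\hat h_\tau(k)$. Thus $G_N(1+i\tau)=R^{-i\tau}K_Nh_\tau$ has norm $\|K_Nh_\tau\|_H\le M$.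

By the three lines theorem $\|G_N(\theta)\|_H\le M$, and $G_N(\theta)=R^{-\theta}K_NR^\theta f=K_Nf$. Let $N\to\infty$ to get $\|f\|_H\le M$, then take the infimum over $F$.

**Step 3: lower bound in (b), by reading off coefficients.** Put $y_k=2^{-k\theta}x_k$, so $x:=R^\theta f=\sum_ke_ky_k$. Let $x=a+b$ with $a\in X_0$, $b=Rg\in X_1$. Then $\|\hat a(k)\|\le\|a\|_{X_0}$ and $2^k\|\hat b(k)\|=\|\hat g(k)\|\le\|g\|_H=\|b\|_{X_1}$. So $\|y_k\|\le\|a\|_{X_0}+2^{-k}\|b\|_{X_1}$, and taking the infimum, $\|y_k\|\le K(2^{-k},x)$. Therefore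
$$\big\|(2^{k\theta}\|y_k\|)_{k\ge0}\big\|_{\ell^r}\le\big\|(2^{j\theta}K(2^{-j},x))_{j\in\mathbb Z}\big\|_{\ell^r},$$
and $2^{k\theta}\|y_k\|=\|x_k\|$.

**Step 4: upper bound in (b), by the triangle inequality.** We have $\|e_ky_k\|_{X_0}=\|y_k\|$ and $\|e_ky_k\|_{X_1}=2^k\|y_k\|$, so $K(2^{-j},e_ky_k)\le\min(1,2^{k-j})\|y_k\|$ and
$$2^{j\theta}K(2^{-j},x)\le\sum_k2^{j\theta}\min(1,2^{k-j})\|y_k\|=\sum_k\kappa_{j-k}\,2^{k\theta}\|y_k\|=\sum_k\kappa_{j-k}\|x_k\|,$$
with $\kappa_m=2^{m\theta}\min(1,2^{-m})$ as in Section 3. For $m\le0$ we have $\kappa_m=2^{m\theta}$ and for $m>0$ we have $\kappa_m=2^{-m(1-\theta)}$, so $\kappa\in\ell^1(\mathbb Z)$, and Young's inequality bounds the $\ell^r$-norm over $j$ by $\|\kappa\|_{\ell^1}(\sum_k\|x_k\|^r)^{1/r}$. By (1) this proves (b). $\square$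

## 6. Embeddings of this couple as Fourier inequalities

**Corollary 3.** For the couple of Section 5 and $\theta\in(0,1)$:

1. For $r\in[1,\infty)$: $(X_0,X_1)_{\theta,r}\hookrightarrow[X_0,X_1]_\theta$ if and only if there is $C$ with
$$\Big\|\sum_ke_kx_k\Big\|_{L^s(\mathbb T;X)}\le C\Big(\sum_k\|x_k\|^r\Big)^{1/r}\tag{3}$$
for all finite families $(x_k)_{k\ge0}$ in $X$. For $r=\infty$ the "only if" part holds.
2. For $r\in[1,\infty]$: $[X_0,X_1]_\theta\hookrightarrow(X_0,X_1)_{\theta,r}$ if and only if there is $C$ with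
$$\Big(\sum_k\|x_k\|^r\Big)^{1/r}\le C\Big\|\sum_ke_kx_k\Big\|_{L^s(\mathbb T;X)}\tag{4}$$
for all finite families $(x_k)_{k\ge0}$ in $X$.

*Proof.* "Only if": apply the embedding inequality to $R^\theta f\in\mathcal P\subset X_0\cap X_1$ with $f=\sum_ke_kx_k$ and insert both parts of Proposition 2.

"If": every element of $\mathcal P$ is $R^\theta f$ with $f\in\mathcal P$. So by Proposition 2 the inequality (3), respectively (4), says that the required norm inequality holds on $\mathcal P$. Now $\mathcal P$ is dense in $X_0\cap X_1$, which is dense in $(X_0,X_1)_{\theta,r}$ when $r<\infty$, and in $[X_0,X_1]_\theta$; hence $\mathcal P$ is dense in the smaller space of each embedding. Given $x$ in it, choose $x_n\in\mathcal P$ converging to $x$ in its norm. Then $(x_n)$ is Cauchy in the target space, hence convergent there; since both spaces embed in $X_0+X_1$, the limit is $x$, and the norm inequality passes to the limit. $\square$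

The inequalities (3) and (4) do not involve $\theta$; this is why one couple will serve all $\theta$ at once.

## 7. Dirichlet kernels and the proof of Theorem A

Take $X=\mathbb C$ and $1<s<\infty$. Then $X_0$ and $X_1$ are isometric to the closed subspace $H^s(\mathbb T)$ of $L^s(\mathbb T)$.

**Step 1: (i) is false.** Given $p\in(1,2]$ we have $2\le p'<\infty$, and we choose $s\in(p',\infty)$. Then $s>2$, so $X_0,X_1$ have type $2$, hence type $p$. Suppose $(X_0,X_1)_{\theta,p}\hookrightarrow[X_0,X_1]_\theta$. Take $x_k=1$ for $0\le k<N$ in (3) with $r=p$. By the lower bound in (2),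
$$c_sN^{1/s'}\le\|D_N\|_{L^s}\le CN^{1/p}\qquad\text{for all }N.$$
So $1/s'\le1/p$, i.e. $s\le p'$, a contradiction.

**Step 2: (ii) is false.** Given $q\in[2,\infty)$ we have $1<q'\le2$, and we choose $s\in(1,q')$, so that $s<2$ and $s'>q$. Then $X_0,X_1$ have cotype $2$, hence cotype $q$. Suppose $[X_0,X_1]_\theta\hookrightarrow(X_0,X_1)_{\theta,q}$. Then (4) with $r=q$ and the upper bound in (2) give
$$N^{1/q}\le C\,\|D_N\|_{L^s}\le C\,C_sN^{1/s'}\qquad\text{for all }N.$$
So $1/q\le1/s'$, i.e. $s'\le q$, a contradiction. This proves Theorem A. $\blacksquare$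

## 8. Theorem B: the exact exponents

**Theorem B.** For $s\in[1,\infty)$ there is a couple $(X_0,X_1)$, with $X_0,X_1$ isometric to the same closed subspace of $L^s$, such that for all $\theta\in(0,1)$ and $r\in[1,\infty]$:
$$(X_0,X_1)_{\theta,r}\hookrightarrow[X_0,X_1]_\theta\iff r\le\min(2,s'),\qquad[X_0,X_1]_\theta\hookrightarrow(X_0,X_1)_{\theta,r}\iff r\ge\max(2,s').$$
Hence no exponent $r>1$ works in the first embedding for all type $2$ couples, and for $s=1$ we get one couple of cotype $2$ spaces for which only $r=\infty$ works in the second embedding.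

*Proof.* Take the couple of Section 5 with $X=\mathbb C$. By Corollary 3 we must decide when (3) and (4) hold for scalars. Write $f=\sum_ke_kx_k$.

**Step 1: a second family of test functions.** By Khintchine's inequality and Fubini,
$$\mathbb E\Big\|\sum_{k<N}\varepsilon_ke_k\Big\|_s^s=\int_{\mathbb T}\mathbb E\Big|\sum_{k<N}\varepsilon_ke_k(t)\Big|^s\,dt\eqsim_sN^{s/2}.$$
A random variable takes values at least, and values at most, its mean. So there are signs with $\|\sum_{k<N}\pm e_k\|_s\ge c_s\sqrt N$, and signs with $\|\sum_{k<N}\pm e_k\|_s\le C_s\sqrt N$.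

**Step 2: first embedding, $s\ge2$; here $\min(2,s')=s'$.** For $r\le s'$, Hausdorff–Young gives $\|f\|_s\le\|(x_k)\|_{\ell^{s'}}\le\|(x_k)\|_{\ell^r}$. For $r>s'$ (including $r=\infty$), (3) with $x_k=1$ would give $c_sN^{1/s'}\le CN^{1/r}$ for all $N$, which is false.

**Step 3: first embedding, $s\le2$; here $\min(2,s')=2$.** For $r\le2$, $\|f\|_s\le\|f\|_2=\|(x_k)\|_{\ell^2}\le\|(x_k)\|_{\ell^r}$. For $r>2$ (including $r=\infty$), signs with norm $\ge c_s\sqrt N$ would give $c_s\sqrt N\le CN^{1/r}$, which is false for large $N$.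

**Step 4: second embedding, $s\ge2$; here $\max(2,s')=2$.** For $r\ge2$, $\|(x_k)\|_{\ell^r}\le\|(x_k)\|_{\ell^2}=\|f\|_2\le\|f\|_s$. For $r<2$, signs with norm $\le C_s\sqrt N$ would give $N^{1/r}\le C\,C_s\sqrt N$, which is false for large $N$.

**Step 5: second embedding, $1<s\le2$; here $\max(2,s')=s'$.** For $r\ge s'$, Hausdorff–Young gives $\|(x_k)\|_{\ell^r}\le\|(x_k)\|_{\ell^{s'}}\le\|f\|_s$. For $r<s'$, $x_k=1$ and the upper bound in (2) would give $N^{1/r}\le C\,C_sN^{1/s'}$, which is false for large $N$.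

**Step 6: second embedding, $s=1$; here $\max(2,s')=\infty$.** For $r=\infty$, $|x_k|=|\hat f(k)|\le\|f\|_1$. For $r<\infty$ use the shifted Fejér kernel
$$\sum_{k=0}^{2N-2}\Big(1-\frac{|k-N+1|}N\Big)e_k .$$
It is $e_{N-1}$ times a Fejér kernel, so its $L^1$-norm is $1$. Its coefficients are at least $1/2$ whenever $|k-N+1|\le N/2$, and there are at least $N/2$ such $k$ (in fact $2\lfloor N/2\rfloor+1$). So (4) would give $\frac12(N/2)^{1/r}\le C$ for all $N$, which is false.

**Step 7: the last claims.** Given $r\in(1,\infty]$, choose a finite $s>\max(2,r')$. The spaces have type $2$ and $r>s'=\min(2,s')$, so the first embedding fails for $r$. For $s=1$ the spaces are isometric to a subspace of $L^1$, which has cotype $2$, and $r\ge\max(2,s')$ means $r=\infty$. $\blacksquare$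

**Remark.** For a *fixed* couple in which both spaces have type larger than $1$, some $r>1$ does work in the first embedding. Bourgain's theorem says that nontrivial type implies nontrivial Fourier type, so $X_j$ has Fourier type $p_j>1$ and Peetre's theorem applies with $\frac1p=\frac{1-\theta}{p_0}+\frac\theta{p_1}<1$. By Theorem B, such an $r$ cannot be determined from the type exponent.

## 9. Theorem C: Fourier type is the right condition

**Theorem C.** Let $X\neq0$ be a complex Banach space, $p\in(1,2]$, $\theta\in(0,1)$. The following are equivalent: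

* (a) $X$ has Fourier type $p$;
* (b) $(X_0,X_1)_{\theta,p}\hookrightarrow[X_0,X_1]_\theta$ for all couples with $X_0,X_1$ isometric to closed subspaces of $L^{p'}(\mathbb T;X)$;
* (c) $[X_0,X_1]_\theta\hookrightarrow(X_0,X_1)_{\theta,p'}$ for all couples with $X_0,X_1$ isometric to closed subspaces of $L^p(\mathbb T;X)$.

*Proof.* We use the two periodic forms of Fourier type from Section 2. Note that $p\le2\le p'<\infty$.

**Step 1: (a)⇒(b), by showing that $L^{p'}(\mathbb T;X)$ has Fourier type $p$.** Let $(f_k)$ be a finite family in $L^{p'}(\mathbb T;X)$. For almost every $u$, (a) gives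
$$\int_{\mathbb T}\Big\|\sum_ke_k(t)f_k(u)\Big\|^{p'}dt\le C^{p'}\Big(\sum_k\|f_k(u)\|^p\Big)^{p'/p}.$$
Integrate in $u$, use Fubini, and then the triangle inequality in $L^{p'/p}$ (note $p'/p\ge1$) for the functions $\|f_k(\cdot)\|^p$:
$$\Big\|\sum_ke_kf_k\Big\|_{L^{p'}(\mathbb T;L^{p'}(\mathbb T;X))}\le C\Big\|\Big(\sum_k\|f_k(\cdot)\|^p\Big)^{1/p}\Big\|_{L^{p'}}\le C\Big(\sum_k\|f_k\|_{L^{p'}(\mathbb T;X)}^p\Big)^{1/p}.$$
By density this extends to $\ell^p(\mathbb Z;L^{p'}(\mathbb T;X))$, and closed subspaces inherit it. Peetre's theorem with $p_0=p_1=p$ gives (b).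

**Step 2: (a)⇒(c), by showing that $L^p(\mathbb T;X)$ has Fourier type $p$.** Let $f=\sum_ke_kf_k$ be a trigonometric polynomial with $f_k\in L^p(\mathbb T;X)$. The triangle inequality in $\ell^{p'/p}$, then (a) for almost every $u$ and Fubini, give
$$\Big(\sum_k\|f_k\|_{L^p(\mathbb T;X)}^{p'}\Big)^{1/p'}\le\Big\|\Big(\sum_k\|f_k(\cdot)\|^{p'}\Big)^{1/p'}\Big\|_{L^p}\le C\|f\|_{L^p(\mathbb T;L^p(\mathbb T;X))}.$$
Trigonometric polynomials are dense, so $L^p(\mathbb T;X)$ has Fourier type $p$, and so do its closed subspaces. Apply Peetre's theorem.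

**Step 3: (b)⇒(a), from our couple with $s=p'$.** Its spaces are isometric to $H^{p'}(\mathbb T;X)\subset L^{p'}(\mathbb T;X)$, so (b) applies, and (3) reads
$$\Big\|\sum_ke_kx_k\Big\|_{L^{p'}(\mathbb T;X)}\le C\Big(\sum_k\|x_k\|^p\Big)^{1/p}$$
for finite families indexed by $k\ge0$. Multiplying the sum by a character $e_m$ changes neither side and shifts the indices, so the inequality holds for finite families indexed by $\mathbb Z$, and by density on $\ell^p(\mathbb Z;X)$. This is Fourier type $p$.

**Step 4: (c)⇒(a), from our couple with $s=p$.** Likewise (4) with $r=p'$ gives $(\sum_k\|x_k\|^{p'})^{1/p'}\le C\|\sum_ke_kx_k\|_{L^p(\mathbb T;X)}$, first for $k\ge0$ and after multiplication by a character for all trigonometric polynomials. These are dense in $L^p(\mathbb T;X)$, so $f\mapsto\hat f$ is bounded from $L^p(\mathbb T;X)$ to $\ell^{p'}(\mathbb Z;X)$, which is Fourier type $p$. $\blacksquare$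

## 10. Theorem D: bounded imaginary powers do not suffice

**Definitions.** A closed, densely defined, injective operator $A$ with dense range is *sectorial of angle $0$* if $\lambda+A$ is invertible for every $\lambda\ne0$ with $|\arg\lambda|<\pi$, and for each $\omega<\pi$
$$\sup\{\|\lambda(\lambda+A)^{-1}\|:\lambda\ne0,\ |\arg\lambda|\le\omega\}<\infty.$$
It has a *bounded $H^\infty$-calculus* of angle $\omega$ if $\|\varphi(A)\|\le C\sup|\varphi|$ for bounded holomorphic $\varphi$ on the sector $|\arg z|<\omega$. It has *bounded imaginary powers* (BIP) if all $A^{i\tau}$, $\tau\in\mathbb R$, are bounded.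

**Example.** On $\ell^s$, $1<s<\infty$, let $A$ be multiplication of the $k$-th coordinate by $2^k$, $k\ge0$. For $v\ge0$ and $|\phi|\le\omega<\pi$,
$$|e^{i\phi}+v|^2=1+v^2+2v\cos\phi\ge\min(1,1+\cos\omega)(1+v^2);\tag{5}$$
this is clear if $\cos\phi\ge0$, and follows from $2v\le1+v^2$ and $\cos\phi\ge\cos\omega$ otherwise. So $|\lambda/(\lambda+2^k)|$ is bounded uniformly in $k$ and in $|\arg\lambda|\le\omega$, and $A$ is sectorial of angle $0$. Also $\varphi(A)$ is multiplication by $\varphi(2^k)$, of norm at most $\sup|\varphi|$, so the $H^\infty$-calculus is bounded.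

The next operator has the same eigenvalues, but with the exponentials as eigenvectors.

**Theorem D.** For $1<s<\infty$, $s\ne2$, there is an invertible sectorial operator $A$ of angle $0$ on a closed subspace $H$ of $L^s(\mathbb T)$ with $\|A^{i\tau}\|=1$ for all $\tau\in\mathbb R$, such that for all $\theta\in(0,1)$: if $s>2$ then $(H,D(A))_{\theta,2}\not\hookrightarrow[H,D(A)]_\theta$; if $s<2$ then $[H,D(A)]_\theta\not\hookrightarrow(H,D(A))_{\theta,2}$.

*Proof.* Let $X=\mathbb C$, $H=H^s(\mathbb T)$, $A=R^{-1}$ and $D(A)=R(H)$.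

**Step 1: $(H,D(A))$ is our couple.** $A$ has the bounded inverse $R$, so it is closed, and its domain contains the dense set $\mathcal P$. The graph norm of $Rf$ is $\|Rf\|_H+\|f\|_H$, which lies between $\|f\|_H$ and $3\|f\|_H$. So $D(A)=X_1$ with equivalent norms.

**Step 2: a bound for the symbol of the resolvent.** Let $|\arg\lambda|\le\omega<\pi$, $\lambda\neq0$, and $m_k=\lambda/(\lambda+2^k)$. Then $m_k\to0$. Since $\frac{d}{du}\frac\lambda{\lambda+u}=-\frac\lambda{(\lambda+u)^2}$, the substitution $u=|\lambda|v$ and (5) give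
$$\sum_{k\ge0}|m_k-m_{k+1}|\le\int_0^\infty\frac{|\lambda|\,du}{|\lambda+u|^2}=\int_0^\infty\frac{dv}{|e^{i\arg\lambda}+v|^2}\le\frac{\pi}{2\min(1,1+\cos\omega)}=:C_\omega .$$

**Step 3: sectoriality, by summation by parts.** The partial sum operators $S_kf=\sum_{l=0}^ke_l\hat f(l)$ are uniformly bounded on $H$, by M. Riesz's theorem ($1<s<\infty$). By Step 2 the series $T=\sum_k(m_k-m_{k+1})S_k$ converges in operator norm and $\|T\|\le C_{\omega,s}$. Its symbol at $l$ is $\sum_{k\ge l}(m_k-m_{k+1})=m_l$.

We check that $T=\lambda(\lambda+A)^{-1}$. For $f\in H$ put $h=f-Tf\in H$. Then $\hat h(k)=(1-m_k)\hat f(k)=\frac{2^k}{\lambda+2^k}\hat f(k)$, so $Rh$ has coefficients $\frac1{\lambda+2^k}\hat f(k)$. These are the coefficients of $\lambda^{-1}Tf$. Thus $\lambda^{-1}Tf=Rh\in D(A)$ and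
$$(\lambda+A)\lambda^{-1}Tf=Tf+h=f.$$
So $\lambda+A$ is onto. It is injective because it acts on coefficients as multiplication by $\lambda+2^k\ne0$. Hence $\lambda(\lambda+A)^{-1}=T$ is bounded uniformly on $|\arg\lambda|\le\omega$, for each $\omega<\pi$, and $A$ is sectorial of angle $0$.

**Step 4: the imaginary powers are isometric.** The closed operator $A^{i\tau}$ is $\psi(A)^{-1}(\psi\cdot z^{i\tau})(A)$ with $\psi(z)=z(1+z)^{-2}$, where $(\psi\cdot z^{i\tau})(A)$ is the Dunford integral. Since $Ae_k=2^ke_k$, Cauchy's formula gives $(\psi\cdot z^{i\tau})(A)e_k=\psi(2^k)2^{ik\tau}e_k$, so $A^{i\tau}e_k=2^{ik\tau}e_k$. On $\mathcal P$ the operator $A^{i\tau}$ is therefore the translation $f\mapsto f(\cdot+\tau\log2)$, an isometry. If $f\in H$ and $f_n\in\mathcal P$, $f_n\to f$, then $(A^{i\tau}f_n)$ is Cauchy, and closedness gives $f\in D(A^{i\tau})$ with $A^{i\tau}f=\lim A^{i\tau}f_n$. So $A^{i\tau}$ is everywhere defined and isometric, and $\|A^{i\tau}\|=1$.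

**Step 5: failure of the embeddings.** If $s>2$, then $2>s'=\min(2,s')$ and Theorem B gives $(H,D(A))_{\theta,2}\not\hookrightarrow[H,D(A)]_\theta$, although $H$ has type $2$. If $s<2$, then $2<s'=\max(2,s')$ and Theorem B gives $[H,D(A)]_\theta\not\hookrightarrow(H,D(A))_{\theta,2}$, although $H$ has cotype $2$. $\blacksquare$

By the result on domains of operators in Section 1, this $A$ has no bounded $H^\infty$-calculus of any angle in $(0,\pi)$: for $s>2$ the space $H$ has type $2$ and cotype $s$, for $s<2$ it has type $s$ and cotype $2$, so such a calculus would give the embedding that fails. BIP alone is not enough in that result.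

## 11. Theorem E: couples of lattices

**Definition.** A *Banach function space* over a $\sigma$-finite measure space is a Banach space of measurable complex functions, continuously embedded in $L^0(\mu)$ (convergence in measure on sets of finite measure), with the ideal property: if $|f|\le|g|$ a.e. and $g\in X_j$, then $f\in X_j$ and $\|f\|_j\le\|g\|_j$. Two such spaces over the same measure space form an interpolation couple, and $X_0+X_1\hookrightarrow L^0(\mu)$.

**Example.** The weighted spaces of Section 3 are Banach function spaces over the same set, with counting measure. The space $H^s(\mathbb T)$ is not one: $|e_{-1}|\le|e_0|$ and $e_0\in H^s(\mathbb T)$, but $e_{-1}\notin H^s(\mathbb T)$.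

**Theorem E.** Let $X_0,X_1$ be Banach function spaces over the same $\sigma$-finite measure space. If both have type $p\in[1,2]$, then $(X_0,X_1)_{\theta,p}\hookrightarrow[X_0,X_1]_\theta$. If both have cotype $q\in[2,\infty]$, then $[X_0,X_1]_\theta\hookrightarrow(X_0,X_1)_{\theta,q}$.

Here $\theta\in(0,1)$ is arbitrary. What lets a lattice escape the obstacle of Section 4 is that we can take absolute values pointwise, so that the estimate of characters is replaced by an estimate of $\max_k|u_k|$, and maxima are controlled by random signs.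

### Type $p$

**Step 1: reduction to finite sums.** Let $x\in(X_0,X_1)_{\theta,p}$. By the discrete $J$-method, $x=\sum_{k\in\mathbb Z}x_k$ in $X_0+X_1$ with $x_k\in X_0\cap X_1$ and $\big(\sum_k\max_j\|2^{k(j-\theta)}x_k\|_j^p\big)^{1/p}\le C\|x\|_{\theta,p}$. It suffices to prove, for finite $I\subset\mathbb Z$ and $x_I=\sum_{k\in I}x_k$,
$$\|x_I\|_{[X_0,X_1]_\theta}\le C\max_{j=0,1}\Big(\sum_{k\in I}\|2^{k(j-\theta)}x_k\|_j^p\Big)^{1/p}.\tag{6}$$
Indeed, (6) applied with $I=\{n<|k|\le m\}$ shows that the partial sums over $[-n,n]$ are Cauchy in $[X_0,X_1]_\theta$. Their limit is $x$, as seen in $X_0+X_1$, and (6) with $I=[-n,n]\cap\mathbb Z$, $n\to\infty$, bounds its norm by $C\|x\|_{\theta,p}$.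

**Step 2: maxima are controlled by random signs.** Put $g_j=\max_{k\in I}2^{k(j-\theta)}|x_k|$; it lies in $X_0\cap X_1$ as it is at most a finite sum of multiples of the $|x_k|$. For scalars $y_k$, $|y_k|=|\mathbb E\,\varepsilon_k\sum_l\varepsilon_ly_l|\le\mathbb E|\sum_l\varepsilon_ly_l|$. Apply this pointwise; the expectation is an average over finitely many choices of signs, so
$$\|g_j\|_j\le\mathbb E\Big\|\sum_{k\in I}\varepsilon_k2^{k(j-\theta)}x_k\Big\|_j\le C\Big(\sum_{k\in I}\|2^{k(j-\theta)}x_k\|_j^p\Big)^{1/p},$$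
by the ideal property, the triangle inequality, $\mathbb E\|\cdot\|\le(\mathbb E\|\cdot\|^2)^{1/2}$ and type $p$.

**Step 3: the pointwise bound $|x_I|\le C_\theta g_0^{1-\theta}g_1^\theta$.** Choose $N$ with $I\subset[-N,N]$. Since $2^{k(1-\theta)}=2^k2^{-k\theta}$, we have $2^{-N}g_0\le g_1\le2^Ng_0$. On $\{g_0=0\}=\{g_1=0\}$ all $x_k$, $k\in I$, vanish and $x_I=0$. On $\{g_0>0\}$ choose, at each point, $k_0\in\mathbb Z$ with $2^{k_0}\le g_1/g_0<2^{k_0+1}$. For $k\in I$ we have $|x_k|\le2^{k\theta}g_0$ and $|x_k|\le2^{-k(1-\theta)}g_1$. Use the first bound for $k\le k_0$ and the second for $k>k_0$: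
$$|x_I|\le\sum_{k\in\mathbb Z}\min\big(2^{k\theta}g_0,2^{-k(1-\theta)}g_1\big)\le\frac{2^{k_0\theta}g_0}{1-2^{-\theta}}+\frac{2^{-(k_0+1)(1-\theta)}g_1}{1-2^{-(1-\theta)}}\le C_\theta\,g_0^{1-\theta}g_1^\theta .$$
The last inequality uses $2^{k_0\theta}\le(g_1/g_0)^\theta$ and $2^{-(k_0+1)(1-\theta)}\le(g_1/g_0)^{-(1-\theta)}$.

**Step 4: an analytic function adapted to $g_0,g_1$.** Let $h=x_Ig_0^{\theta-1}g_1^{-\theta}$ on $\{g_0>0\}$ and $h=0$ elsewhere, so $|h|\le C_\theta$. For $\delta>0$ put
$$F(z)=e^{\delta(z^2-\theta^2)}\,h\,g_0\,(g_1/g_0)^z$$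
on $\{g_0>0\}$, and $F(z)=0$ elsewhere. On $\{g_0>0\}$ we have $|\log(g_1/g_0)|\le N\log2$, so $z\mapsto(g_1/g_0)^z=\exp(z\log(g_1/g_0))$ is an entire $L^\infty$-valued function, bounded on the strip. Multiplication by $hg_0$ is bounded from $L^\infty$ to $X_0\cap X_1$. Hence $F$ is analytic into $X_0\cap X_1$, decays at infinity on the strip, and is admissible. Moreover $F(\theta)=hg_0^{1-\theta}g_1^\theta=x_I$ and $|F(j+i\tau)|\le e^\delta C_\theta g_j$. So $\|x_I\|_{[X_0,X_1]_\theta}\le e^\delta C_\theta\max_j\|g_j\|_j$. Let $\delta\to0$ and insert Step 2; this is (6).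

### Cotype $q$

**Step 5: reduction to nice functions.** Let $\mathcal F$ be Calderón's space of admissible functions with $F(j+i\tau)\to0$ as $|\tau|\to\infty$. Let $\mathcal F_0$ be the linear span of the finite sums $e^{\delta z^2}\sum_ne^{\lambda_nz}x_n$ with $\delta>0$, $\lambda_n\in\mathbb R$, $x_n\in X_0\cap X_1$ (a linear combination may involve several $\delta$). By Bergh–Löfström, *Interpolation Spaces*, Lemma 4.2.3, $\mathcal F_0$ is dense in $\mathcal F$. It suffices to show
$$\|G(\theta)\|_{\theta,q}\le C\|G\|_{\mathcal F}\qquad(G\in\mathcal F_0).\tag{7}$$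
Indeed, let $x=F(\theta)$ with $\|F\|_{\mathcal F}\le2\|x\|_{[X_0,X_1]_\theta}$ and $G_n\to F$ in $\mathcal F$ with $G_n\in\mathcal F_0$. By (7) applied to $G_n-G_m$, the sequence $(G_n(\theta))$ is Cauchy in $(X_0,X_1)_{\theta,q}$. By the three lines theorem it converges to $F(\theta)=x$ in $X_0+X_1$. So $\|x\|_{\theta,q}\le C\lim\|G_n\|_{\mathcal F}\le2C\|x\|_{[X_0,X_1]_\theta}$.

Fix $G\in\mathcal F_0$ and put $y=G(\theta)\in X_0\cap X_1$. Fix representatives of the finitely many $x_n$ in $G$; for a.e. $\omega$ they are finite, so $G(\cdot,\omega)$ is a scalar entire function which tends to $0$ as $|\operatorname{Im}z|\to\infty$ in the strip.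

**Step 6: the pointwise bound $|y|\le g_0^{1-\theta}g_1^\theta$.** Let $P_0,P_1$ be the Poisson kernels of the strip at the point $\theta$: positive continuous functions on the two boundary lines with $\int P_0=1-\theta$, $\int P_1=\theta$. Define
$$g_0=\frac1{1-\theta}\int_{\mathbb R}|G(i\tau,\cdot)|P_0(\tau)\,d\tau,\qquad g_1=\frac1\theta\int_{\mathbb R}|G(1+i\tau,\cdot)|P_1(\tau)\,d\tau .$$
Fix such an $\omega$ and $\epsilon>0$. The function $u=\max(\log|G(\cdot,\omega)|,\log\epsilon)$ is continuous on the closed strip, subharmonic inside, and equal to $\log\epsilon$ when $|\operatorname{Im}z|$ is large. Let $V\ge0$ be the Poisson extension of the boundary values of $u-\log\epsilon$, which are continuous with compact support; it is harmonic inside and continuous up to the boundary. Then $u-\log\epsilon-V$ is subharmonic, vanishes on the boundary lines, and is $\le0$ where $|\operatorname{Im}z|$ is large. By the maximum principle on large rectangles it is $\le0$. At $\theta$, since $\int P_0+\int P_1=1$, this says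
$$\log|y(\omega)|\le u(\theta)\le\int u(i\tau)P_0(\tau)\,d\tau+\int u(1+i\tau)P_1(\tau)\,d\tau .$$
By Jensen's inequality for the probability measures $P_0\,d\tau/(1-\theta)$ and $P_1\,d\tau/\theta$, and $e^u=\max(|G|,\epsilon)\le|G|+\epsilon$, the right-hand side is at most
$$(1-\theta)\log(g_0(\omega)+\epsilon)+\theta\log(g_1(\omega)+\epsilon).$$
Let $\epsilon\to0$: $|y|\le g_0^{1-\theta}g_1^\theta$ a.e.

**Step 7: $\|g_j\|_j\le\|G\|_{\mathcal F}$.** By the ideal property and $\big||a|-|b|\big|\le|a-b|$, the map $\tau\mapsto|G(j+i\tau,\cdot)|$ is continuous and bounded into $X_j$. So its integral against the probability measure in Step 6 exists as a Bochner integral in $X_j$, of norm at most $\sup_\tau\|G(j+i\tau)\|_j\le\|G\|_{\mathcal F}$. We must see that it agrees a.e. with the pointwise integral $g_j$. On a compact interval $[-T,T]$, Riemann sums converge to the Bochner integral in $X_j\hookrightarrow L^0$, so by $\sigma$-finiteness a subsequence converges a.e.; they also converge pointwise a.e. to the pointwise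 integral, since $\tau\mapsto|G(j+i\tau,\omega)|$ is continuous. So the two agree on $[-T,T]$. As $T\to\infty$, the Bochner integrals over $[-T,T]$ converge in $X_j$, hence along a subsequence a.e., and the pointwise ones increase to $g_j$ by monotone convergence. So $g_j\in X_j$, $g_j<\infty$ a.e., and the bound holds.

**Step 8: cutting $y$ along the level sets of $g_1/g_0$.** For $k\in\mathbb Z$ let
$$E_k=\{y\ne0,\ 0<g_0,g_1<\infty,\ 2^k\le g_1/g_0<2^{k+1}\},\qquad y_k=y1_{E_k}\in X_0\cap X_1 .$$
Where $y\ne0$, Step 6 forces $g_0,g_1>0$; so the disjoint sets $E_k$ cover $\{y\ne0\}$ up to a null set. By Step 6,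
$$|y_k|\le g_0(g_1/g_0)^\theta1_{E_k}\le2^{(k+1)\theta}g_01_{E_k},\qquad|y_k|\le g_1(g_0/g_1)^{1-\theta}1_{E_k}\le2^{-k(1-\theta)}g_11_{E_k}.$$

**Step 9: cotype enters.** Since the $E_k$ are disjoint, $|\sum_k\varepsilon_kg_j1_{E_k}|\le g_j$ for every finite sum and every choice of signs. Cotype $q$ of $X_j$ gives
$$\big\|\big(\|g_j1_{E_k}\|_j\big)_k\big\|_{\ell^q}\le C\Big(\mathbb E\Big\|\sum_k\varepsilon_kg_j1_{E_k}\Big\|_j^2\Big)^{1/2}\le C\|g_j\|_j$$
for finite sets of indices, hence over all of $\mathbb Z$. With Steps 7 and 8,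
$$\big\|\big(2^{-k\theta}\max(\|y_k\|_0,2^k\|y_k\|_1)\big)_{k\in\mathbb Z}\big\|_{\ell^q}\le C\|G\|_{\mathcal F}.\tag{8}$$

**Step 10: $y=\sum_ky_k$ in $X_0+X_1$.** By (8), $\|y_k\|_0\le C\|G\|_{\mathcal F}2^{k\theta}$ and $\|y_k\|_1\le C\|G\|_{\mathcal F}2^{-k(1-\theta)}$. So $\sum_{k\le0}y_k$ converges absolutely in $X_0$ and $\sum_{k>0}y_k$ converges absolutely in $X_1$. The sum of the two series, taken in $X_0+X_1\hookrightarrow L^0$, agrees with the pointwise sum $\sum_ky_k$, which is $y$ a.e. Thus $y=\sum_ky_k$ in $X_0+X_1$, and (8) with the discrete $J$-method gives $\|y\|_{\theta,q}\le C\|G\|_{\mathcal F}$. This is (7). $\blacksquare$
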